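# Deciding whether the structural completion of the logic of a finite Heyting algebra is hereditarily structurally complete

## 1. A rule that the logic of a seven-element algebra admits but does not derive

Let $W$ be the poset with four points $s,\pi,\beta,\kappa$ and order generated by $s<\pi$ and $s<\beta<\kappa$. For a point $x$ of a poset write ${\uparrow}x=\{y: y\ge x\}$. An upset is a set that contains ${\uparrow}x$ along with each of its points $x$. The upsets of a finite poset $X$ form a finite Heyting algebra $\operatorname{Up}(X)$ with meet $\cap$, join $\cup$, least element $\emptyset$, greatest element $X$, and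
$$U\to U'=\{x:{\uparrow}x\cap U\subseteq U'\},\qquad \neg U=\{x:{\uparrow}x\cap U=\emptyset\}.$$
In our example $\operatorname{Up}(W)$ has seven elements: $\emptyset,\{\pi\},\{\kappa\},\{\pi,\kappa\},\{\beta,\kappa\},\{\pi,\beta,\kappa\},W$.

Let $L$ be the set of formulas that take the value $W$ under every valuation in $\operatorname{Up}(W)$, and consider the rule
$$r:\qquad (\neg\neg x\to x)\to(x\vee\neg x)\ \big/\ \neg x\vee\neg\neg x .$$

*The rule cannot be derived from $L$ by modus ponens.* Put $\nu(x)=\{\kappa\}$. Then $\nu(\neg x)=\{\pi\}$, since $s,\beta,\kappa$ all lie below or at $\kappa$. Next, $\nu(\neg\neg x)=\{\beta,\kappa\}$ and $\nu(\neg\neg x\to x)=\{\pi,\kappa\}=\nu(x\vee\neg x)$. So the premise has value $W$, while the conclusion has value $\{\pi\}\cup\{\beta,\kappa\}\ne W$. Formulas of $L$ have value $W$ under $\nu$, and modus ponens preserves the value $W$. Hence no derivation leads from the premise to the conclusion.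

*Yet adding the rule proves nothing new.* Let $A$ be any formula with $\neg A\vee\neg\neg A\notin L$. We show that $(\neg\neg A\to A)\to(A\vee\neg A)\notin L$. Some valuation $\nu$ gives $\neg A\vee\neg\neg A$ an upset different from $W$, that is, an upset without the least point $s$. Since $s\notin\nu(\neg A)$, some point of $\nu(A)$ lies above $s$, and a maximal point above it is again in $\nu(A)$. Since $s\notin\nu(\neg\neg A)$, some point of $\nu(\neg A)$ lies above $s$, and a maximal point above it is outside $\nu(A)$. So exactly one of $\pi,\kappa$ is in $\nu(A)$.

Now define a valuation $\nu'$ by: $\pi\in\nu'(z)$ iff $\pi\in\nu(z)$; both $\beta,\kappa\in\nu'(z)$ if $\kappa\in\nu(z)$, and neither otherwise; $s\notin\nu'(z)$. At a maximal point, membership in the value of a formula is computed classically from the variables, so $\nu$ and $\nu'$ agree at $\pi$ and at $\kappa$ for all formulas. By induction, $\beta\in\nu'(C)$ iff $\kappa\in\nu'(C)$ for all $C$. The only case to look at is implication: $\beta\in\nu'(C\to D)$ means that "in $\nu'(C)$ implies in $\nu'(D)$" holds at $\beta$ and at $\kappa$, and by induction these two demands are the same. Hence $\nu'(A)$ is $\{\beta,\kappa\}$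 or $\{\pi\}$; it omits $s$ because it omits one of $\pi,\kappa$. In both cases $\nu'(\neg\neg A)=\nu'(A)$ and $\nu'(A\vee\neg A)=\{\pi,\beta,\kappa\}$. So $\neg\neg A\to A$ has value $W$, and $(\neg\neg A\to A)\to(A\vee\neg A)$ has value $\{\pi,\beta,\kappa\}\neq W$, as claimed.

So $L$ with modus ponens respects a rule that it cannot derive. We can repair this by adding all such rules. Here are the precise terms.

Let $\mathrm{For}$ be the set of formulas in countably infinitely many variables with the intuitionistic connectives. A **rule** is a pair $\Gamma/B$ with $\Gamma$ a finite set of formulas and $B$ a formula. A **deductive system** $\mathcal D=\langle\mathrm{Ax},\mathrm R\rangle$ consists of a set of axioms and a set of rules. We write $\Gamma\vdash_{\mathcal D}B$ if $B$ is obtained from $\Gamma$ in finitely many steps, using substitution instances of axioms and rules, and put $L(\mathcal D)=\{A:\ \vdash_{\mathcal D}A\}$. A rule $r=\Gamma/B$ is **admissible** in $\mathcal D$ if $L(\langle\mathrm{Ax},\mathrm R+r\rangle)=L(\mathcal D)$, and **derivable** if $\Gamma\vdash_{\mathcal D}B$. The system is **structurally complete** if every admissible rule is derivable. The **structural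 completion** $\mathcal D^\circ$ of $\mathcal D$ is $\mathcal D$ with all its admissible rules added. A system $\mathcal D'$ is an **extension** of $\mathcal D$ if $\vdash_{\mathcal D}\subseteq\vdash_{\mathcal D'}$. Finally, $\mathcal D$ is **hereditarily structurally complete** if $\mathcal D$ and all its extensions are structurally complete.

The completion $\mathcal D^\circ$ is structurally complete (Step 4 of Section 2 implies it). But an extension of $\mathcal D^\circ$ can have more theorems, and with more theorems other rules become admissible. For instance, $\neg\neg x/x$ is not admissible for $L$ above, because $\neg\neg(x\vee\neg x)\in L$ and $x\vee\neg x\notin L$; in classical logic it is admissible, and there it is also derivable. Whether admissibility and derivability stay together along *all* extensions of $\mathcal D^\circ$ is a condition on infinitely many candidate systems. For a finite Heyting algebra $\mathbf A$ let $L(\mathbf A)$ be the set of formulas valid in $\mathbf A$, and let $\mathrm{MP}$ be modus ponens. The question, posed in Alex Citkin, "Hereditarily Structurally Complete Superintuitionistic Deductive Systems", arXiv:1611.04809 (2016), is: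

*Is there an algorithm that, given a finite Heyting algebra $\mathbf A$, decides whether the structural completion of $\langle L(\mathbf A),\mathrm{MP}\rangle$ is hereditarily structurally complete?*

The answer is yes (Theorem 2). We then obtain what can be extracted from a run (Theorem 3), a triply exponential bound (Theorem 4), a wider range (Theorem 5), and a 98-element algebra with negative answer (Theorem 6).

## 2. Deductive systems as quasivarieties of Heyting algebras

**Recalled facts.** The operators $I,H,S,P,P_u$ denote closure under isomorphic copies, homomorphic images, subalgebras, products and ultraproducts. $P$ includes the empty product, which is the trivial algebra. Algebras are nonempty. $V(\mathcal K)=HSP(\mathcal K)$ is the class of all algebras satisfying the identities of $\mathcal K$. A quasivariety is a class defined by quasi-identities $\bigwedge_i s_i\approx t_i\Rightarrow s\approx t$. The quasivariety generated by $\mathcal K$ is $\mathsf Q(\mathcal K)=ISPP_u(\mathcal K)$ (Mal'cev). If $\mathcal K$ is a finite set of finite algebras, every ultraproduct of its members is isomorphic to a member, so $\mathsf Q(\mathcal K)=ISP(\mathcal K)$. For $n\le\omega$, $F_K(n)$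 is the algebra with $n$ free generators in $V(K)$. It lies in $ISP(K)$, depends only on the identities valid in $K$, and $F_K(\omega)$ satisfies exactly those identities.

We use all the time that $B\in ISP(\mathcal K)$ iff the homomorphisms from $B$ into members of $\mathcal K$ *separate points*: for $a\ne b$ in $B$ one of them has $h(a)\ne h(b)$.

A Heyting algebra *validates* $\Gamma/B$ if every valuation that sends all of $\Gamma$ to $1$ sends $B$ to $1$. So a rule is a quasi-identity. For example, $r$ of Section 1 fails in $\operatorname{Up}(W)$; Step 3 below shows that it holds in the free algebra $F_{V}(\omega)$ for $V=V(\operatorname{Up}(W))$. Hence $\mathsf Q(F_V(\omega))$ is a proper subquasivariety of $V$.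

Call $\mathcal D$ an *si system* if $\vdash_{\mathcal D}$ contains intuitionistic logic with MP. Extensions of si systems are si. Let $K(\mathcal D)$ be the class of Heyting algebras that validate all $\Gamma/B$ with $\Gamma$ finite and $\Gamma\vdash_{\mathcal D}B$. It is a quasivariety.

**Step 1 (completeness).** *This step shows that $K(\mathcal D)$ determines $\vdash_{\mathcal D}$: for finite $\Gamma$, $\Gamma\vdash_{\mathcal D}B$ iff $K(\mathcal D)$ validates $\Gamma/B$.* Left to right is the definition. Suppose $\Gamma\nvdash_{\mathcal D}B$ and put $T=\{C:\Gamma\vdash_{\mathcal D}C\}$. $T$ contains all intuitionistic theorems and is closed under MP, so $C\leftrightarrow D\in T$ defines a congruence on $\mathrm{For}$. The quotient is a Heyting algebra, because $s\leftrightarrow t$ is an intuitionistic theorem for every Heyting identity $s\approx t$ and all its instances. Moreover $[C]=1$ iff $C\leftrightarrow(\bot\to\bot)\in T$ iff $C\in T$.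

The quotient lies in $K(\mathcal D)$. Indeed, let $\Delta\vdash_{\mathcal D}E$ with $\Delta$ finite and let $\nu$ be a valuation sending $\Delta$ to $1$. Choose a substitution $\sigma$ with $\nu(x)=[\sigma x]$ for all variables; then $\nu(C)=[\sigma C]$ for all $C$. So $\sigma\Delta\subseteq T$. Since $\sigma\Delta\vdash_{\mathcal D}\sigma E$, also $\Gamma\vdash_{\mathcal D}\sigma E$, that is, $\nu(E)=1$. The valuation $x\mapsto[x]$ sends $\Gamma$ to $1$ and $B$ to $[B]\neq1$, so $\Gamma/B$ is not validated by $K(\mathcal D)$.

**Step 2 (the correspondence).** *This step turns "all extensions" into "all subquasivarieties".* Let $Q$ be a quasivariety of Heyting algebras, and let $\mathcal D$ have no axioms and all rules valid in $Q$ as its rules. Composing and substituting valid rules gives valid rules, so for finite $\Gamma$ we have $\Gamma\vdash_{\mathcal D}B$ iff $\Gamma/B$ is valid in $Q$; in particular $\mathcal D$ is si. A quasi-identity $\bigwedge_i s_i\approx t_i\Rightarrow s\approx t$ is equivalent, in Heyting algebras, to the rule $\{s_i\leftrightarrow t_i\}/s\leftrightarrow t$. Since $Q$ is defined by its quasi-identities, $K(\mathcal D)=Q$. Together with Step 1, and since consequence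 relations here are finitary, $\mathcal D\mapsto K(\mathcal D)$ induces an order-reversing bijection between the consequence relations of si systems and the quasivarieties of Heyting algebras. The extensions of $\mathcal D$ correspond to the subquasivarieties of $K(\mathcal D)$.

**Step 3 (admissibility).** *This step expresses structural completeness by a free algebra.* The set $L(\mathcal D)$ is closed under substitution and under the rules of $\mathcal D$. So $\Gamma/B$ is admissible iff
$$\text{for all substitutions }\sigma:\quad \sigma\Gamma\subseteq L(\mathcal D)\ \text{ implies }\ \sigma B\in L(\mathcal D). \tag{1}$$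
If (1) holds, then by induction on derivations every theorem of the enlarged system is in $L(\mathcal D)$. If the rule is admissible and $\sigma\Gamma\subseteq L(\mathcal D)$, then $\sigma B$ is a theorem of the enlarged system, hence in $L(\mathcal D)$. Valuations in the Lindenbaum algebra $\mathrm{For}/L(\mathcal D)$ are given by substitutions, so (1) says that this algebra validates $\Gamma/B$. Two formulas $C,D$ are identified in it iff $C\leftrightarrow D\in L(\mathcal D)$ iff, by Step 1, $C\approx D$ holds in $K(\mathcal D)$; so it is isomorphic to $F_{K(\mathcal D)}(\omega)$. Write $K=K(\mathcal D)$. Structural completeness says that every rule valid in $F_K(\omega)$ is valid in $K$, that is, $K\subseteq\mathsf Q(F_K(\omega))$. The other inclusion always holds, since $F_K(\omega)\in ISP(K)= K$. Hence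
$$\mathcal D\text{ is structurally complete}\iff K=\mathsf Q(F_K(\omega)). \tag{2}$$

**Step 4 (structural completion).** *This step computes $K(\mathcal D^\circ)$.* By (1), $L(\mathcal D)$ is closed under all admissible rules at once, so $L(\mathcal D^\circ)=L(\mathcal D)$. A rule is derivable in $\mathcal D^\circ$ iff it is admissible in $\mathcal D$: admissible rules are among the rules of $\mathcal D^\circ$; conversely, if $\Gamma\vdash_{\mathcal D^\circ}B$ and $\sigma\Gamma\subseteq L(\mathcal D)=L(\mathcal D^\circ)$, then $\sigma B\in L(\mathcal D^\circ)=L(\mathcal D)$. So the rules derivable in $\mathcal D^\circ$ are exactly the rules valid in $F_{K(\mathcal D)}(\omega)$.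

Now let $\mathcal D=\langle L(\mathbf A),\mathrm{MP}\rangle$ and $V=V(\mathbf A)$. A Heyting algebra is in $K(\mathcal D)$ iff it validates all formulas of $L(\mathbf A)$, as MP is valid in every Heyting algebra. Since $s\approx t$ is equivalent to the validity of $s\leftrightarrow t$, this means that it satisfies all identities of $\mathbf A$. So $K(\mathcal D)=V$, and
$$K(\mathcal D^\circ)=\mathsf Q(F_V(\omega)). \tag{3}$$

Let us call a quasivariety $Q$ **HSC** if every subquasivariety $K\subseteq Q$ satisfies $K=\mathsf Q(F_K(\omega))$. By Step 2, (2) and (3), the structural completion of $\langle L(\mathbf A),\mathrm{MP}\rangle$ is hereditarily structurally complete iff $Q=\mathsf Q(F_V(\omega))$ is HSC. From now on the problem is one about quasivarieties.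

## 3. Finite pairs with $A\in H(B)$ and $A\notin ISP(B)$

We look for finite evidence that $Q$ is not HSC. Suppose $A,B\in Q$ are finite with $A\in H(B)$. Put $K=ISP(A,B)$ and $K'=ISP(B)$. Both are quasivarieties contained in $Q$. Since $A\in H(B)$, they satisfy the same identities, so $F_K(\omega)=F_{K'}(\omega)\in K'$. If $Q$ is HSC, then $K=\mathsf Q(F_K(\omega))\subseteq K'$, and so $A\in ISP(B)$. Therefore
$$Q\text{ is HSC}\ \Longrightarrow\ \big(\text{for all finite }A,B\in Q:\ A\in H(B)\text{ implies }A\in ISP(B)\big). \tag{4}$$
A pair violating the right side is a finite refutation of HSC. Theorem 1 will give the converse of (4) for locally finite $Q$, so let us already think of the right side as the thing to test.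

The first approach is to list all pairs of finite algebras in $Q$ and test them. If a bad pair exists, the search stops. If none exists, it never does: when $\mathbf A$ is nontrivial, the powers of $F_V(1)$ already give infinitely many finite members of $Q$. So we want a size bound for a smallest bad pair. Half of this is easy. Given a bad pair $(A,B)$ with $\eta:B\to A$ onto, choose one preimage of each element of $A$ and let $B_0\le B$ be the subalgebra they generate. Then $A\in H(B_0)$, and $A\notin ISP(B_0)$ because $ISP(B_0)\subseteq ISP(B)$. Moreover $B_0$ has $|A|$ generators, so it is a quotient of the finite algebra $F_V(|A|)$. Thus $B$ is bounded in terms of $A$. The approach stops at $A$: nothing said so far bounds $A$.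

What helps is that $A$ can be replaced by a piece of itself. If $A$ is in $ISP$ of some of its homomorphic images $S_i$, and $A\notin ISP(B)$, then some $S_i\notin ISP(B)$, while $S_i\in H(A)\subseteq H(B)$. So $(S_i,B)$ is again a bad pair, provided $S_i\in Q$. We therefore break $A$ into pieces that cannot be broken further *inside $Q$*. Such an indecomposable piece must embed into any single algebra that generates $Q$ as $ISP$, and if that algebra is finite, the piece is bounded.

## 4. $Q$-irreducible algebras and four equivalent conditions

**Definition.** Let $Q$ be a quasivariety. $S\in Q$ is $Q$-*irreducible* if it is nontrivial and every family of homomorphisms $f_i:S\to C_i$ with $C_i\in Q$ that jointly separates the points of $S$ contains an injective member.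

For example, let $Q$ be the class of Boolean algebras. A finite Boolean algebra with more than two elements is separated by its homomorphisms to $\mathbf 2$, none of which is injective. So $\mathbf 2$ is the only finite $Q$-irreducible algebra. For another example, let $\mathbf C_3=\{0<a<1\}$ be the three-element chain. Its congruences correspond to its filters $\{1\},\{a,1\},\mathbf C_3$, so every non-injective homomorphism from $\mathbf C_3$ identifies $a$ with $1$. Hence $\mathbf C_3$ is $Q$-irreducible in every $Q$ that contains it.

**Decomposition.** *Every finite $B\in Q$ is in $ISP$ of finite $Q$-irreducible homomorphic images of $B$.* We use induction on $|B|$. If $B$ is trivial, it is the empty product. If $B$ is $Q$-irreducible, use $B$ itself. Otherwise there are non-injective $f_i:B\to C_i\in Q$ that separate points. The images $f_i(B)$ are subalgebras of $C_i$, so they are in $Q$; they are in $H(B)$ and smaller than $B$. By induction each $f_i(B)$ is in $ISP$ of finite $Q$-irreducible images of $f_i(B)$, which are images of $B$, and $B\in ISP(\{f_i(B)\})$.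

A quasivariety is *locally finite* if its finitely generated members are finite.

**Theorem 1** (in essence due to Gorbunov). For a locally finite quasivariety $Q$ the following are equivalent.

1. Every subquasivariety $K\subseteq Q$ satisfies $K=\mathsf Q(F_K(\omega))$.
2. For all finite $A,B\in Q$: $A\in H(B)$ implies $A\in ISP(B)$.
3. If $S\in Q$ is finite and $Q$-irreducible, $B\in Q$ is finite and $S\in H(B)$, then $S$ embeds into $B$.
4. Every subquasivariety $K\subseteq Q$ equals $Q\cap V(K)$.

**Proof.**

**Step (1⇒2).** *We turn a statement about classes into one about finite pairs.* This is (4), proved in Section 3.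

**Step (2⇒3).** *For an irreducible algebra, membership in $ISP(B)$ sharpens to an embedding.* Let $S,B$ be as in (3). By (2), the homomorphisms $S\to B$ separate the points of $S$. As $B\in Q$ and $S$ is $Q$-irreducible, one of them is injective.

**Step (3⇒4).** *We rebuild an arbitrary algebra of $Q\cap V(K)$ from irreducible pieces found in $K$.* Clearly $K\subseteq Q\cap V(K)$. Quasi-identities have finitely many variables, so an algebra is in $K$ iff all its finitely generated subalgebras are. If $B\in Q\cap V(K)$, these subalgebras are again in $Q\cap V(K)$, and they are finite. So it suffices to take a finite $B\in Q\cap V(K)$ and show $B\in K$.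

By the decomposition, $B\in ISP(\{S_i\})$ with finite $Q$-irreducible $S_i\in H(B)$. Now $S_i\in V(K)=HSP(K)=H(K)$, because $K$ is closed under $S$ and $P$. So there is a surjection $C\to S_i$ with $C\in K$. Preimages of the elements of $S_i$, one for each, generate a subalgebra $C'\le C$ that maps onto $S_i$. It is in $K\subseteq Q$ and finitely generated, hence finite. By (3), $S_i$ embeds into $C'$, so $S_i\in K$. As this holds for each $i$, $B\in ISP(K)=K$.

**Step (4⇒1).** *We compare $K$ with the quasivariety of its free algebra.* Put $K'=\mathsf Q(F_K(\omega))$. Since $F_K(\omega)\in K$, we have $K'\subseteq K$. Since $F_K(\omega)$ satisfies exactly the identities of $K$, we have $V(K')=V(K)$. Applying (4) to both, $K'=Q\cap V(K')=Q\cap V(K)=K$. $\square$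

## 5. One finite free algebra generates $Q$, and the decision procedure

Let $\mathbf A$ be a finite Heyting algebra generated by $k$ elements (for example $k=|\mathbf A|$), and put $V=V(\mathbf A)$, $F=F_V(k)$, $Q=\mathsf Q(F_V(\omega))$. For finite $d$, $F_V(d)$ is the subalgebra of $\mathbf A^{\mathbf A^d}$ generated by the $d$ projections. So it is finite and computable, and $V$ is locally finite.

The free algebra $F_V(\omega)$ may be infinite. The next lemma replaces it by $F$. It is what makes $Q$ accessible, and what bounds the irreducible algebras.

**Lemma.** $Q=ISP(F)$.

**Proof.** $F$ embeds in $F_V(\omega)$, so $ISP(F)\subseteq Q$. Conversely, let $u\ne u'$ in $F_V(\omega)$. Since $F_V(\omega)\in ISP(\mathbf A)$, there is $h:F_V(\omega)\to\mathbf A$ with $h(u)\neq h(u')$. As $\mathbf A$ is $k$-generated, there is a surjection $\varepsilon:F\to\mathbf A$. Send each free generator $x$ of $F_V(\omega)$ to some $\varepsilon$-preimage of $h(x)$. As $F\in V$, this extends to a homomorphism $h':F_V(\omega)\to F$ with $h=\varepsilon\circ h'$. So $h'(u)\neq h'(u')$. Hence homomorphisms to $F$ separate the points of $F_V(\omega)$, that is, $F_V(\omega)\in ISP(F)$. As $F$ is finite, $ISP(F)$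 is a quasivariety, and $Q\subseteq ISP(F)$. $\square$

**Algorithm.** Compute $F$. For each subalgebra $S\le F$, put $d=|S|$ and compute $F_V(d)$. For each quotient $B$ of $F_V(d)$ such that

- (i) homomorphisms $B\to F$ separate the points of $B$ (that is, $B\in ISP(F)=Q$), and
- (ii) $S\in H(B)$,

test whether homomorphisms $S\to B$ separate the points of $S$ (that is, $S\in ISP(B)$). Answer "yes" iff all these tests succeed.

**Theorem 2.** The algorithm terminates and answers "yes" iff the structural completion of $\langle L(\mathbf A),\mathrm{MP}\rangle$ is hereditarily structurally complete. So the problem is decidable.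

**Proof.**

**Step 1 (termination and translation).** *We reduce the claim to Theorem 1.* All objects searched are finite and computable, so the algorithm terminates. By Section 2 the question is whether $Q$ satisfies condition (1) of Theorem 1. Since $Q\subseteq V$, $Q$ is locally finite and Theorem 1 applies.

**Step 2 (a failed test means "no").** *A failed test violates condition (2).* If the test for $(S,B)$ fails, then $S\in Q$ as a subalgebra of $F$, $B\in Q$ by (i), $S\in H(B)$ by (ii), and $S\notin ISP(B)$. So (2) fails and $Q$ is not HSC.

**Step 3 (all tests succeed means "yes").** *From finitely many tests we deduce condition (3) for all $S$ and $B$.* Let $S\in Q$ be finite and $Q$-irreducible, $B\in Q$ finite, and $\eta:B\to S$ onto. By the Lemma, homomorphisms $S\to F$ separate the points of $S$; by irreducibility one of them is injective. So we may take $S\le F$. Choose one $\eta$-preimage of each element of $S$, and let $B_0\le B$ be the subalgebra they generate; then $\eta(B_0)=S$. The algebra $B_0$ is in $Q\subseteq V$ and is generated by $|S|$ elements, so it is isomorphic to a quotient of $F_V(|S|)$. That quotient satisfies (i) and (ii), so it was tested together with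 $S$, and we get $S\in ISP(B_0)$. By irreducibility $S$ embeds into $B_0\le B$. So (3) holds, and $Q$ is HSC. $\square$

**Two affirmative cases by hand.** Let $\mathbf A=\mathbf 2$. Then $V$ is the class of Boolean algebras, and $\mathbf 2$ embeds in $F$, so $Q=V$. The only finite $Q$-irreducible algebra is $\mathbf 2$. If $\mathbf 2\in H(B)$, then $B$ is nontrivial and $\mathbf 2$ embeds into $B$. So (3) holds, and the answer is "yes".

Let $\mathbf A=\mathbf C_3$, which is generated by $a$, so $k=1$. First, *every non-Boolean Heyting algebra $B$ contains a copy of $\mathbf C_3$*: pick $g\in B$ with $e=g\vee\neg g\ne1$. Then $\neg e=0$, so $e\neq0$ (otherwise $0=\neg e=1$), and $\{0,e,1\}$ is a subalgebra, since $e\to0=0$, $1\to e=e$, $0\to e=e\to e=1$. Here $F=F_V(1)$ maps onto $\mathbf C_3$, so it is not Boolean and contains a copy of $\mathbf C_3$. As $F\in ISP(\mathbf C_3)$, we get $Q=ISP(\mathbf C_3)$. A $Q$-irreducible finite algebra embeds in $\mathbf C_3$, hence is $\mathbf 2$ or $\mathbf C_3$. Now we check (3): $\mathbf 2$ embeds in every nontrivial algebra, and if $\mathbf C_3\in H(B)$, then $B$ is not Boolean and contains $\mathbf C_3$. The answer is "yes".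

## 6. A bad rule from a failed test, a finite lattice of extensions from a successful one

Keep $\mathbf A,k,V,F,Q$ as above, and let $\mathcal D=\langle L(\mathbf A),\mathrm{MP}\rangle$.

**Theorem 3.** (i) *Answer "no".* From a failing pair $(S,B)$ one computes an extension of $\mathcal D^\circ$ that is not structurally complete and an admissible non-derivable rule of it.

(ii) *Answer "yes".* Let $\Sigma$ be the (finite, computable) set of isomorphism types of $Q$-irreducible subalgebras of $F$, ordered by embeddability. Then $K\mapsto K\cap\Sigma$ is an isomorphism from the lattice of subquasivarieties of $Q$ onto the lattice of down-sets of $\Sigma$. Hence $\mathcal D^\circ$ has, up to equality of consequence relations, finitely many extensions. They form a finite distributive lattice, dual to the lattice of down-sets of $\Sigma$, and each of them is an axiomatic extension of $\mathcal D^\circ$.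

**Proof of (i).** *We write the multiplication tables of $S$ as premises of a rule.* As $S\notin ISP(B)$, we can find $a\ne b$ in $S$ that no homomorphism $S\to B$ separates. Take variables $x_c$ for $c\in S$, and let $\Gamma_S$ consist of the formulas $x_{c\circ d}\leftrightarrow(x_c\circ x_d)$ for $c,d\in S$ and $\circ\in\{\wedge,\vee,\to\}$, and of $x_0\leftrightarrow\bot$. Valuations of these variables in $B$ that give all of $\Gamma_S$ the value $1$ are exactly the homomorphisms $S\to B$; the element $1=0\to0$ is then preserved too. So $\Gamma_S/(x_a\leftrightarrow x_b)$ is valid in $B$. It is refuted in $S$ by $x_c\mapsto c$.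

Let $K=ISP(S,B)\subseteq Q$. It corresponds to an extension of $\mathcal D^\circ$, for instance the system whose rules are all rules valid in $S$ and in $B$; this set of rules is decidable. By the argument for (4), $F_K(\omega)\in ISP(B)$, so the rule is valid in $F_K(\omega)$ and hence admissible in the extension by Step 3 of Section 2. It is not derivable there, because $S\in K$ refutes it.

**Proof of (ii).**

**Step 1.** *$\Sigma$ represents all finite $Q$-irreducible algebras and is computable.* As in Theorem 2, each finite $Q$-irreducible algebra embeds into $F$. Next, a finite $S\in Q$ is $Q$-irreducible iff it is nontrivial and its non-injective homomorphisms into $F$ do not separate its points. If they do separate, $S$ is not irreducible, as $F\in Q$. If $S$ is nontrivial and not irreducible, take non-injective separating $f_i:S\to C_i\in Q=ISP(F)$ and compose each with all homomorphisms $C_i\to F$. These separate the points of $C_i$, so the composites separate the points of $S$, and they are non-injective. The criterion is a finite check.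

**Step 2.** *$K\mapsto K\cap\Sigma$ is an order embedding into the down-sets.* $K\cap\Sigma$ is a down-set, because $K$ is closed under subalgebras. By the decomposition, each finite $B\in K$ is in $ISP$ of finite $Q$-irreducible algebras in $H(B)\cap Q\subseteq V(K)\cap Q$, and this equals $K$ by condition (4) of Theorem 1. By Step 1 these algebras are, up to isomorphism, in $K\cap\Sigma$. So $ISP(K\cap\Sigma)$, a quasivariety because $\Sigma$ is a finite set of finite algebras, contains all finite members of $K$. As $K$ is locally finite, $K=ISP(K\cap\Sigma)$. Hence $K_1\subseteq K_2$ iff $K_1\cap\Sigma\subseteq K_2\cap\Sigma$.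

**Step 3.** *It is onto.* Let $D\subseteq\Sigma$ be a down-set and $K=ISP(D)$. If $S\in K\cap\Sigma$, then homomorphisms from $S$ to members of $D$ separate points. By irreducibility $S$ embeds into a member of $D$, so $S\in D$. Thus $K\cap\Sigma=D$.

**Step 4.** *Translation to extensions.* An order isomorphism of lattices is a lattice isomorphism, and lattices of down-sets are distributive. By Step 2 of Section 2, the extensions of $\mathcal D^\circ$ form the dual lattice. If an extension $\mathcal D'$ corresponds to $K$, then (4) says $K=Q\cap V(K)$: within $Q$, $K$ is defined by identities, that is, by the formulas valid in $K$. So $\vdash_{\mathcal D'}$ is obtained from $\mathcal D^\circ$ by adding the axioms $L(\mathcal D')$. $\square$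

## 7. Finite posets, p-morphisms, and a triply exponential bound

**Recalled facts: finite duality (de Jongh–Troelstra, Esakia).** For a finite Heyting algebra $B$ let $B_*$ be the poset of its prime filters. Then $B\mapsto B_*$ and $X\mapsto\operatorname{Up}(X)$ are mutually inverse, up to isomorphism, between finite Heyting algebras and finite posets. A *p-morphism* is a map with $f({\uparrow}x)={\uparrow}f(x)$ for all $x$; equivalently, $f$ is monotone, and whenever $f(x)\le y$ there is $x'\ge x$ with $f(x')=y$ (the back condition). Homomorphisms $\operatorname{Up}(X)\to\operatorname{Up}(Z)$ are exactly the maps $U\mapsto f^{-1}(U)$ for p-morphisms $f:Z\to X$. Subalgebras correspond to onto p-morphisms, quotients to upsets, and products to disjoint unions.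

For example, the map from the poset $W$ of Section 1 to the 2-fork (a root below two maximal points) that identifies $\beta$ with $\kappa$ is a p-morphism. Identifying $s$ with $\beta$ and leaving $\pi,\kappa$ alone does not give one: the class of $s,\beta$ lies below $\pi$, but no point of ${\uparrow}\beta$ is mapped to $\pi$.

We need a test for $ISP$ in terms of posets:
$$\operatorname{Up}(X)\in ISP(\operatorname{Up}(Z))\iff \text{every }x\in X\text{ is in the image of some p-morphism }Z\to X. \tag{5}$$
Suppose the right side holds and $U\ne U'$ are upsets of $X$. Take $x$ in exactly one of them and $f:Z\to X$ with $f(z)=x$; then $z$ is in exactly one of $f^{-1}(U),f^{-1}(U')$. Conversely, if $x$ is in no image, then $U={\uparrow}x$ and $U'={\uparrow}x\setminus\{x\}$ are different upsets, and $f^{-1}(U)=f^{-1}(U')$ for all p-morphisms $f$.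

**Theorem 4.** Let $a=|\mathbf A|$, $j=|\mathbf A_*|$, $N=a^kj$. The structural completion of $L(\mathbf A)$ is *not* HSC iff there are finite posets $X,Y$ with $|X|\le N$, $|Y|\le a^Nj$, $X$ an upset of $Y$, $\operatorname{Up}(X),\operatorname{Up}(Y)\in ISP(F)$ and $\operatorname{Up}(X)\notin ISP(\operatorname{Up}(Y))$. The problem is in 3-EXPTIME.

**Proof.**

**Step 1 ("if").** *Such posets form a bad pair.* $\operatorname{Up}(X)\in H(\operatorname{Up}(Y))$, as $X$ is an upset of $Y$, so condition (2) of Theorem 1 fails for $Q=ISP(F)$.

**Step 2 ("only if").** *We repeat the two reductions of Section 3, now counting points of posets.* If $Q$ is not HSC, condition (3) fails: there are a finite $Q$-irreducible $S\in Q$ and a finite $B\in Q$ with $S\in H(B)$ such that $S$ does not embed into $B$. As $S$ embeds in $F\le\mathbf A^{\mathbf A^k}$, the poset $X=S_*$ is a p-morphic image of $F_*$, which is a p-morphic image of the disjoint union of $a^k$ copies of $\mathbf A_*$. So $|X|\le N$. The algebra $S\cong\operatorname{Up}(X)$ is generated by its $|X|\le N$ principal upsets ${\uparrow}x$, since every upset is a finite union of these. Preimages of these generators generate a subalgebra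 $B_0\le B$ that maps onto $S$. It is in $Q$ and has at most $N$ generators, and $S$ does not embed into it; by irreducibility $S\notin ISP(B_0)$. Let $Y=(B_0)_*$. As $B_0$ is a quotient of $F_V(N)\leq \mathbf A^{\mathbf A^N}$, $Y$ is an upset of $F_V(N)_*$, which is a p-morphic image of $a^N$ copies of $\mathbf A_*$. So $|Y|\le a^Nj$. As $S\in H(B_0)$, $X$ is, up to isomorphism, an upset of $Y$.

**Step 3 (running time).** *We count candidates.* Choose $k\le a$. Prime filters of a finite lattice are principal, so $j\le a$. Hence $N\le a^{a+1}$ is exponential in a polynomial of $a$, and $M=a^Nj$ is doubly exponential in a polynomial of $a$. Computing $F\le\mathbf A^{\mathbf A^k}$, which has at most $a^{a^k}$ elements, and the poset $F_*$, which has at most $N$ points, takes doubly exponential time. There are at most $(M+1)2^{M^2}$ candidate orders $Y$, and at most $2^M$ subsets $X$ of each. By (5), the membership conditions are checked by running through all maps $F_*\to X$, $F_*\to Y$ and $Y\to X$; there are at most $N^N$, $M^N$ and $N^M$ of these. Checking one map takes time polynomial in $M$. Altogether the time is $2^{p(M)}$ for a polynomial $p$, which is triply exponential. $\square$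

## 8. Finite sets of finite algebras, and locally tabular logics

**Theorem 5.** (i) Given a finite set $\mathcal K$ of finite algebras of a finite language, it is decidable whether the quasivariety $ISP(\mathcal K)$ is HSC, and whether $\mathsf Q(F_{V(\mathcal K)}(\omega))$ is HSC. In particular, HSC of $\langle L(\mathbf A),\mathrm{MP}\rangle$ itself is decidable.

(ii) Let $L$ be a locally tabular superintuitionistic logic with $n\mapsto F_L(n)$ computable. Then "the structural completion of $L$ is *not* HSC" is semidecidable, uniformly in a program for $n\mapsto F_L(n)$.

Here $F_L(n)$ is the free algebra on $n$ generators of the variety of Heyting algebras that validate $L$, and local tabularity means that all $F_L(n)$ with $n$ finite are finite.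

**Proof of (i).**

**Step 1 ($ISP(\mathcal K)$).** *We rerun Theorem 2 with the members of $\mathcal K$ in place of $F$.* Let $Q=ISP(\mathcal K)$. It is a locally finite quasivariety, and $F_Q(d)$ is computable: it is the subalgebra of $\prod_{C\in\mathcal K}C^{C^d}$ generated by the $d$ projections. Nothing in Section 4 was specific to Heyting algebras, so Theorem 1 applies to $Q$. For each $C\in\mathcal K$, each subalgebra $S\le C$, and each quotient $B$ of $F_Q(|S|)$ such that homomorphisms from $B$ to members of $\mathcal K$ separate points and $S\in H(B)$, test whether $S\in ISP(B)$. A failed test violates (2). Suppose all tests succeed, and let $S\in Q$ be finite and $Q$-irreducible, $B\in Q$ finite, $\eta:B\to S$ onto. Homomorphisms from $S$ to members of $\mathcal K$ separate points, so one of them is injective, and we may take $S\le C\in\mathcal K$. Preimages of the elements of $S$, one for each, generate $B_0\le B$ with $\eta(B_0)=S$. It is in $Q$ and $|S|$-generated, hence isomorphic to a quotient of $F_Q(|S|)$, and it was tested. So $S\in ISP(B_0)$, and by irreducibility $S$ embeds into $B_0\le B$. This is (3).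

**Step 2 (the free algebra).** *We rerun the Lemma with the product of $\mathcal K$ in place of $\mathbf A$.* Let $C=\prod\mathcal K$, a finite algebra. Its projections are onto, so $V(C)=V(\mathcal K)=:V$ and $F_V(\omega)\in ISP(C)$. Let $C$ be generated by $k\ge1$ elements and $F=F_V(k)$. As before, $F$ embeds in $F_V(\omega)$ and maps onto $C$, each homomorphism $F_V(\omega)\to C$ lifts to $F$, and so $\mathsf Q(F_V(\omega))=ISP(F)$. Apply Step 1 to $\{F\}$.

**Step 3 ($\langle L(\mathbf A),\mathrm{MP}\rangle$).** *We present $V(\mathbf A)$ as $ISP$ of a finite set.* By Step 4 of Section 2, $K(\langle L(\mathbf A),\mathrm{MP}\rangle)=V(\mathbf A)$. Heyting algebras have lattice operations, so $V(\mathbf A)$ is congruence distributive, and by Jónsson's lemma its subdirectly irreducible members are in $HS(\mathbf A)$, a finite computable list up to isomorphism. Every algebra in a variety is a subdirect product of subdirectly irreducible members. So $V(\mathbf A)=ISP(\mathcal K)$ for the set $\mathcal K$ of subdirectly irreducible members of $HS(\mathbf A)$, and Step 1 applies.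

**Proof of (ii).** *Here the search of Section 3 is what remains.* As in Step 4 of Section 2, the structural completion of $L$ corresponds to $Q=\mathsf Q(F_L(\omega))$. It is locally finite, so by Theorem 1 HSC fails iff there are finite $A,B\in Q$ with $A\in H(B)$ and $A\notin ISP(B)$. The last two conditions are decidable. It remains to show that membership of a finite algebra $B$ in $Q$ is semidecidable, and for this we show
$$B\in Q\iff B\in ISP(F_L(m))\text{ for some finite }m. \tag{6}$$
If $B\in ISP(F_L(m))$, then $B\in Q$, since $F_L(m)$ embeds in $F_L(\omega)$. Let $B\in Q=ISPP_u(F_L(\omega))$. Then finitely many homomorphisms of $B$ into ultrapowers of $F_L(\omega)$ separate its points. Each image is a finite algebra $C$ embedded in an ultrapower. For a finite algebra of a finite language, embeddability of $C$ is expressed by an existential sentence, which says that there are distinct elements with the operation tables of $C$. By Łoś's theorem that sentence holds in $F_L(\omega)$, so $C$ embeds in $F_L(\omega)$. Its finitely many elements involve finitely many generators, so $C$ embeds in some $F_L(m)$. Since $F_L(m)$ embeds in $F_L(m')$ for $m\le m'$, one $m$ serves all the images,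 and $B\in ISP(F_L(m))$. So one searches through all triples of algebras $A,B$ and numbers $m$ for witnesses. $\square$

## 9. A 98-element algebra with negative answer

We have seen "yes" for $\mathbf 2$ and $\mathbf C_3$. Now we want a bad pair. Let $G$ be the poset with maximal points $x_1,x_2,x_3$, points $e_{12}<x_1,x_2$ and $e_{23}<x_2,x_3$, and root $\rho<e_{12},e_{23}$. Let $W$ be as in Section 1, and let $\mathbf A=\operatorname{Up}(G)\times\operatorname{Up}(W)$. An upset of $G$ without $\rho$ is a set of maximal points together with some of the edges $e_{12},e_{23}$ both of whose ends are in it. The sets $\{x_1,x_2\}$ and $\{x_2,x_3\}$ allow 2 choices each, $\{x_1,x_2,x_3\}$ allows 4, and the five others 1 each; with $G$ itself this gives $2+2+4+5+1=14$. So $\mathbf A$ has $14\cdot7=98$ elements.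

**Theorem 6.** The structural completion of $L(\mathbf A)$ is not hereditarily structurally complete.

The bad pair will be $\operatorname{Up}(X),\operatorname{Up}(Y)$ with
$$Y=\{p,q,b,c,v,t\},\qquad b<q;\quad c<p,q;\quad v<b,c;\quad t<p,b$$
(order generated by these), and $X=\{p,q,b,c,v\}={\uparrow}v$, an upset of $Y$. Note ${\uparrow}t=\{t,p,b,q\}$, a copy of $W$.

We use some facts about p-morphisms $f:Z\to Z'$ of finite posets. Images are upsets, as $f(Z)$ is the union of the sets $f({\uparrow}z)={\uparrow}f(z)$. Maximal points go to maximal points, as ${\uparrow}f(z)=f(\{z\})$ for $z$ maximal. Writing $M(z)$ for the set of maximal points above or equal to $z$, we have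
$$M(f(z))=f(M(z)). \tag{7}$$
Here $\supseteq$ is clear. If $m\in M(f(z))$, then $m=f(z')$ with $z'\ge z$, and for a maximal $z''\ge z'$ we get $f(z'')\ge m$, so $f(z'')=m$. Finally, a chain in $f(Z)$ lifts to a chain of the same length in $Z$: take a preimage of its least element and move up by the back condition.

**Proof.** Let $V=V(\mathbf A)$ and $U=F_V(2)_*$, a finite poset. Let $c_1,c_2\subseteq U$ be the upsets that correspond to the free generators, and call $\{i:y\in c_i\}$ the *color* of $y\in U$.

**Step 1 (the shape of $U$ from above).** *We list the possible sets ${\uparrow}y$.*

(U1) *For every $y\in U$ there is an onto p-morphism $h:E\to{\uparrow}y$, where $E$ is $G$, $W$, the 2-fork, the 2-chain or a point. Chains in $U$ have at most 3 elements.* The algebra $\operatorname{Up}({\uparrow}y)$ is a quotient of $F_V(2)$, hence in $V=V(\{\operatorname{Up}(G),\operatorname{Up}(W)\})$. It is subdirectly irreducible: congruences correspond to filters, and every filter other than $\{1\}$ contains an upset that omits the root $y$, so it contains the largest such upset ${\uparrow}y\setminus\{y\}$; there is thus a least filter $\ne\{1\}$. By Jónsson's lemma, $\operatorname{Up}({\uparrow}y)\in HS(\operatorname{Up}(G))\cup HS(\operatorname{Up}(W))$.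 By duality, ${\uparrow}y$ is isomorphic to a rooted upset of a p-morphic image of $G$ or $W$. If $f$ is the p-morphism onto that image and $f(z)$ is the root of the upset, then the upset is ${\uparrow}f(z)=f({\uparrow}z)$, so it is the image of a rooted upset of $G$ or $W$. The rooted upsets of $G$ are $G$, 2-forks and points; those of $W$ are $W$, a 2-chain and points. All of these have chains of at most 3 elements. A chain in $U$ lies in ${\uparrow}y$ for its least element $y$, and it lifts to $E$.

**Step 2 (points of $U$ from below).** *We use freeness to find the points we need in $U$.*

(U2) *For $Z\in\{G,W\}$ and any upsets $Z_1,Z_2$ of $Z$ there is a p-morphism $\varphi:Z\to U$ with $\varphi^{-1}(c_i)=Z_i$. Maximal points of $U$ with equal colors coincide.* Since $\operatorname{Up}(Z)\in V$, there is a homomorphism $F_V(2)\to\operatorname{Up}(Z)$ sending the free generators to $Z_1,Z_2$; take the dual p-morphism. Maximal points of $U$ are the images of p-morphisms from a one-point poset to $U$. So they correspond to homomorphisms $F_V(2)\to\mathbf 2$, and these are determined by the values of the two generators, that is, by the color of the point.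

Color $x_1,x_2,x_3$ by $\emptyset,\{1\},\{1,2\}$ and the other points of $G$ by $\emptyset$. That is, $Z_1=\{x_2,x_3\}$ and $Z_2=\{x_3\}$. Let $\varphi:G\to U$ be the resulting p-morphism. Color $\kappa$ by $\{1\}$ and the other points of $W$ by $\emptyset$, that is, $Z_1=\{\kappa\}$ and $Z_2=\emptyset$, and let $\varphi':W\to U$ result. The points $\varphi(x_1),\varphi(x_2),\varphi(x_3)$ are maximal with different colors, hence distinct. By (U2), comparing colors, $\varphi'(\pi)=\varphi(x_1)$ and $\varphi'(\kappa)=\varphi(x_2)$.

Put $P=\{\varphi(x_1)\}$ and $R=\max U\setminus P$. Call $y\in U$ *mixed* if $M(y)$ meets both $P$ and $R$. Otherwise $M(y)\subseteq P$ or $M(y)\subseteq R$. If $y\le y'$, then $M(y')\subseteq M(y)$.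

**Step 3 (an onto p-morphism $g:U\to X$).** *This shows $\operatorname{Up}(X)\in Q$.* Call $z$ an *$R$-fork* if $z$ is not maximal and ${\uparrow}z=\{z,m,m'\}$ with $m\neq m'$ both in $R$. Below, "below an $R$-fork" includes being equal to one. Put

- $g(y)=p$ if $M(y)\subseteq P$;
- if $M(y)\subseteq R$: $g(y)=b$ if $y$ is below an $R$-fork, and $g(y)=q$ otherwise;
- if $y$ is mixed: $g(y)=v$ if $y$ is below an $R$-fork, and $g(y)=c$ otherwise.

*Monotone.* Let $y\le y'$. If $M(y)\subseteq P$, both values are $p$. If $M(y)\subseteq R$, both values are in $\{b,q\}$, and if $y$ is not below an $R$-fork, neither is $y'$; so $g(y)\le g(y')$. If $g(y)=v$, nothing is to prove, as $v=\min X$. If $g(y)=c$, then $y'$ is not below an $R$-fork, so $g(y')\in\{p,q,c\}$, and these are all $\ge c$.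

*Back condition.* Points of $P$ go to $p$. Points of $R$ go to $q$, because only a maximal point itself lies above it. $R$-forks go to $b$. So if $g(y)=b$, a point of $M(y)\subseteq R$ maps to $q$; if $y$ is mixed, points of $M(y)$ map to $p$ and to $q$; and if $g(y)=v$, an $R$-fork above $y$ maps to $b$. It remains to find, for $g(y)=v$, a point above $y$ that maps to $c$.

Let $z\ge y$ be an $R$-fork. Since $y$ is mixed, $M(y)$ contains two points of $R$ and one of $P$, so $|M(y)|\ge3$. Take $h:E\to{\uparrow}y$ from (U1). By (7) applied to the root of $E$, which maps to $y$, the set $M(y)$ is the image of $\max E$, so $E$ has at least three maximal points. Hence $E=G$, $h(\rho)=y$, and $h(x_1),h(x_2),h(x_3)$ are distinct. Write $z=h(e)$ with $e\in G$. As $z$ is not mixed, $z\ne y$ and $e\neq\rho$; as $z$ is not maximal, $e$ is no $x_i$. So $e\in\{e_{12},e_{23}\}$. By (7), both maximal points above $e$ go to $R$. In particular $h(x_2)\in R$. As $y$ is mixed, the third maximal point $x_i$ goes to $P$. The other edge $e'$ lies below exactly this $x_i$ and $x_2$, so $M(h(e'))$ consists of one point of $P$ and one point of $R$. Thus $h(e')$ is mixed, and it is not below an $R$-fork, since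 that requires two points of $R$ above it. So $g(h(e'))=c$, and $h(e')\ge y$.

*Onto.* ${\uparrow}\varphi(e_{23})=\{\varphi(e_{23}),\varphi(x_2),\varphi(x_3)\}$ with $\varphi(x_2)\ne\varphi(x_3)$ in $R$. So $\varphi(e_{23})$ lies below two different maximal points, is not maximal, and is an $R$-fork. The point $\varphi(\rho)$ is mixed and below it, so $g(\varphi(\rho))=v$. The image is an upset containing $v=\min X$, so it is $X$.

**Step 4 (an onto p-morphism $f:U\to Y$).** *This shows $\operatorname{Up}(Y)\in Q$.* Call $z$ a *$\beta$-point* if it is non-maximal with $M(z)\subseteq R$. Call $z$ a *$c$-point* if it is mixed and no $\beta$-point is above it. Put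

- $f(y)=p$ if $M(y)\subseteq P$;
- if $M(y)\subseteq R$: $f(y)=q$ if $y$ is maximal, and $f(y)=b$ otherwise;
- if $y$ is mixed: $f(y)=c$ if no $\beta$-point is above $y$; $f(y)=v$ if a $\beta$-point and a $c$-point are above $y$; $f(y)=t$ if a $\beta$-point but no $c$-point is above $y$.

*Back condition.* Points of $P$ go to $p$, points of $R$ to $q$, $\beta$-points to $b$, $c$-points to $c$. If $f(y)=b$, a point of $M(y)\subseteq R$ maps to $q$. If $y$ is mixed, points above it map to $p$ and $q$; if $f(y)=t$, also a $\beta$-point above it to $b$; if $f(y)=v$, also a $\beta$-point to $b$ and a $c$-point to $c$. That is all that ${\uparrow}c$, ${\uparrow}t$ and ${\uparrow}v$ require.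

*Monotone.* Let $y\le y'$. If $M(y)\subseteq P$, both values are $p$. If $f(y)=q$, then $y'=y$. If $f(y)=b$, then $f(y')\in\{b,q\}$. If $f(y)=c$, no $\beta$-point is above or equal to $y'$, so $f(y')\in\{p,q,c\}$, all $\ge c$. If $f(y)=t$, no $c$-point is above or equal to $y'$, so $f(y')\in\{p,q,b,t\}$, all $\ge t$. If $f(y)=v$, all values except $t$ are $\ge v$, so we must exclude $f(y')=t$. In that case $y<y'$, and there is a $\beta$-point $y''$ above $y'$; as $y'$ is mixed, $y''\ne y'$. As $y''$ is not maximal, there is a maximal $m>y''$. Then $y<y'<y''<m$ is a 4-element chain, contradicting (U1).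

*Onto.* Consider $\varphi(\rho)$, which is mixed. The point $\varphi(e_{23})$ is non-maximal with $M(\varphi(e_{23}))=\{\varphi(x_2),\varphi(x_3)\}\subseteq R$, so it is a $\beta$-point. The point $\varphi(e_{12})$ has $M(\varphi(e_{12}))=\{\varphi(x_1),\varphi(x_2)\}$, so it is mixed, and the other points above it are maximal; so it is a $c$-point. Hence $f(\varphi(\rho))=v$.

Now consider $\varphi'(s)$. The point $\varphi'(\beta)$ lies below $\varphi'(\kappa)$ and has a different color, so it is non-maximal, and $M(\varphi'(\beta))=\{\varphi'(\kappa)\}=\{\varphi(x_2)\}\subseteq R$. So it is a $\beta$-point. As $\varphi'(\pi)=\varphi(x_1)\in P$ and $\varphi'(\kappa)\in R$, the point $\varphi'(s)$ is mixed. In ${\uparrow}\varphi'(s)=\{\varphi'(s),\varphi'(\pi),\varphi'(\beta),\varphi'(\kappa)\}$ it is the only mixed point, and it has a $\beta$-point above it, so there is no $c$-point in this set. Hence $f(\varphi'(s))=t$. The image is an upset containing $v$ and $t$, and ${\uparrow}v\cup{\uparrow}t=Y$.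

**Step 5 (the pair is bad).** *We show that condition (2) of Theorem 1 fails.* By Steps 3 and 4 and duality, $\operatorname{Up}(X),\operatorname{Up}(Y)\in IS(F_V(2))\subseteq\mathsf Q(F_V(\omega))=Q$. As $X$ is an upset of $Y$, $\operatorname{Up}(X)\in H(\operatorname{Up}(Y))$. Suppose $\operatorname{Up}(X)\in ISP(\operatorname{Up}(Y))$. By (5) there is a p-morphism $l:Y\to X$ with $l(y)=v$ for some $y\in Y$. Then $l({\uparrow}y)={\uparrow}v$, so $|{\uparrow}y|\ge5$. Since $|{\uparrow}t|=4$ and only $|{\uparrow}v|=5$, we get $y=v$, and $l$ maps $X={\uparrow}v$ onto $X$. A bijective p-morphism of a finite poset to itself is an automorphism, as $l({\uparrow}x)={\uparrow}l(x)$ with $l$ injective makes $l$ preserve and reflect the order. In $X$, $b$ is the only point with exactly one point strictly above it, and $c$ the only one with exactly two. So $l$ fixes $b$ and $c$; it fixes $q$, the point above $b$, and then $p$, the other maximal point. Therefore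
$${\uparrow}l(t)=l({\uparrow}t)=\{l(t),p,q,b\}.$$
So $l(t)$ lies below $p$, $q$ and $b$. The only such point of $X$ is $v$: the points below or equal to $b$ are $b$ and $v$, and $b\not\le p$. But $c\in{\uparrow}v$ and $c\notin\{v,p,q,b\}$, a contradiction.

Hence $\operatorname{Up}(X)\notin ISP(\operatorname{Up}(Y))$. Condition (2) fails for $Q$, so $Q$ is not HSC, and by Section 2 the structural completion of $L(\mathbf A)$ is not hereditarily structurally complete. $\square$
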